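# Free actions of $A_4$ on complexes homotopy equivalent to $S^m\times S^n$: uniqueness fails for every realizable pair

## The guess that actions are unique, on small cases

Let $A_4$ act freely, by cellular maps, on a finite complex that is homotopy equivalent to $S^m\times S^n$. Is the action determined, up to equivariant homotopy equivalence, by the pair $(m,n)$? The question is taken from H. Rüping and M. Stephan, "An equivariant BGG correspondence and perfect complexes for extensions by $\mathbb Z/2\times\mathbb Z/2$", arXiv:2404.10735 (2024).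

A *finite free $A_4$-CW complex* is built from finitely many cells of the form $A_4\times D^q$. Call $(m,n)$, $m,n\ge 1$, *realizable* if some finite free $A_4$-CW complex is homotopy equivalent to $S^m\times S^n$. Two facts are given to us. Oliver ("Free compact group actions on products of spheres", 1979) showed that $A_4$ cannot act freely on a product of two equidimensional spheres, so $(m,m)$ is never realizable. He also constructed a free action on $S^2\times S^3$.

Such actions are hard to produce, so the first guess is: *yes, they are unique*. Let us test it. Write $G=A_4$, let $V\cong(\mathbb Z/2)^2$ be its normal Klein subgroup, let $C=\langle g\rangle\cong\mathbb Z/3$ be a fixed Sylow 3-subgroup, so that $G=V\rtimes C$ and $C\cong G/V$. Put $\zeta=e^{2\pi i/3}$, and let $\chi:G\to G/V\to U(1)$ be the character with $\chi(g)=\zeta$. We also write $\chi$ for its restriction to $C$. For a representation or vector bundle, $S(\cdot)$ is the unit sphere (bundle).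

*Linear actions on one sphere.* The group $\mathbb Z/2$ has exactly one free linear action on $S^n$, the antipodal one. A real representation of $C$ without nonzero fixed vectors is a sum of copies of $\chi$ and $\bar\chi$, and complex conjugation is a real isomorphism $\chi\cong\bar\chi$. So $C$ has, up to isomorphism, one free linear action on $S^{2k-1}$, namely $S(k\chi)$. The guess passes.

*Products of linear actions of $G$.* The real irreducible representations of $G$ are the trivial one, $\chi$ (of real dimension 2), and the rotation representation $\rho=\mathbb R^3$ of the tetrahedron. An involution $v\in V$ acts trivially on the first two and fixes a line in $\rho$. So $v$ has a nonzero fixed vector in every nonzero real representation, and fixes a point of $S(\rho_1)\times S(\rho_2)$ for all $\rho_1,\rho_2$. No product of linear actions is free, and no cheap pair of different actions exists. The guess still stands.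

*The subgroup $C$ alone.* On $S^3\times S^5$ there are the free $C$-complexes $S(2\chi)\times S^5$ and $S^3\times S(3\chi)$, with $C$ acting trivially on the other factor. Let $c\in H^2(BC;\mathbb F_3)$ be the generator $c_1(\chi)$ mod 3. The first orbit space maps to the 3-dimensional lens space $S(2\chi)/C$ over $BC$, so $c^2$ becomes $0$ there. The second one is $S^3\times S(3\chi)/C$, and $c^2\neq0$ in $H^4$ of the 5-dimensional lens space. So the guess fails for $C$.

The last test suggests that the prime 3 has some room, if one can exploit it without disturbing what $V$ does. The answer to the question is indeed *no*, in the strongest way.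

**Theorem A.** Let $n\ge3$ be odd. There are two smooth free $A_4$-actions on $S^2\times S^n$ which are not $A_4$-homotopy equivalent. They are not even equivalent as $C$-spaces, and their orbit manifolds are not homotopy equivalent. (By Lemma 2 below, $(2,n)$ is realizable if and only if $n\ge3$ is odd, so this covers all realizable $(2,n)$.)

**Theorem B.** For every realizable pair $(m,n)$ there are finite free $A_4$-CW complexes $Z_0,Z_1\simeq S^m\times S^n$ with $Z_0/A_4\not\simeq Z_1/A_4$. In particular $Z_0,Z_1$ are not $A_4$-homotopy equivalent, even after twisting by an automorphism of $A_4$.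

Theorem A already answers the question: uniqueness fails for $(2,3)$. By Theorem B there is no realizable pair for which it holds.

## Borel cohomology, Euler classes and transfer

For a space $Y$ with an action of a finite group $H$, put $Y_{hH}=EH\times_HY$ and $H^*_H(Y)=H^*(Y_{hH})$. The projection to $BH$ makes this an algebra over $H^*(BH)$.

**(F1) Free actions.** If $Y$ is a free $H$-CW complex, then $Y_{hH}\to Y/H$ has contractible fibre $EH$, so $Y_{hH}\simeq Y/H$. Example: $S(j\chi)_{hC}\simeq L^{2j-1}:=S(j\chi)/C$, a lens space. Its cohomology is $H^*(L^{2j-1};\mathbb F_3)=\Lambda[z]\otimes\mathbb F_3[c]/(c^j)$, so $c^r\ne0$ in $H^{2r}(L^{2j-1};\mathbb F_3)$ if and only if $r\le j-1$.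

**(F2) Transfer.** For a covering $E\to B$ with $d$ sheets and a local coefficient system $M$ on $B$, there is a map $H^i(E;M)\to H^i(B;M)$ whose composite with the pullback $H^i(B;M)\to H^i(E;M)$ is multiplication by $d$ on $H^i(B;M)$. If $d$ is invertible on $M$, the pullback is injective.

**(F3) Equivariant Euler class.** Let $\xi\to B$ be an oriented real $C$-vector bundle of rank $d$. Since $C$ has order 3, over a connected base it preserves the orientation. Then $EC\times_C\xi\to B_{hC}$ is an oriented bundle. Its Euler class is $e(\xi)\in H^d_C(B)$, and the Gysin sequence contains the exact piece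
$$H^0_C(B)\xrightarrow{\ \cdot e(\xi)\ }H^d_C(B)\longrightarrow H^d_C(S(\xi)).\tag{1}$$
Example: over a point, $e(\chi)=c$ and $e(\bar\chi)=-c$ in $H^2(BC;\mathbb F_3)$.

**(F4) The class $c$.** Since $BV$ is $\mathbb F_3$-acyclic, $BG\to B(G/V)=BC$ induces an isomorphism on $H^*(-;\mathbb F_3)$. The composite $C\to G\to G/V\cong C$ is the identity, so restriction to $C$ is the inverse isomorphism. Hence $H^*(BG;\mathbb F_3)\cong H^*(BC;\mathbb F_3)=\Lambda[z]\otimes\mathbb F_3[c]$ with $c=c_1(\chi)$ mod 3. The space $H^2(BG;\mathbb F_3)$ is the line $\mathbb F_3c$, so every automorphism of $G$ sends $c$ to $\pm c$.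

Consequently, if $Z_0,Z_1$ are simply connected free $G$-CW complexes and $\psi:Z_0/G\to Z_1/G$ is a homotopy equivalence, then $\psi$ induces an automorphism of $\pi_1=G$, and $\psi^*$ is an isomorphism of mod 3 cohomology that commutes with Steenrod operations and sends $c$ to $\pm c$. A $G$-homotopy equivalence $Z_0\to Z_1$, also one twisted by an automorphism of $G$, induces a homotopy equivalence of orbit spaces. So it suffices to tell orbit spaces apart by these structures.

**(F5) Smooth actions.** A smooth free action of a finite group $H$ on a closed manifold gives a finite free $H$-CW complex: lift a triangulation of the orbit manifold.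

**(F6) $V$ and one sphere.** $V$ does not act freely on a finite-dimensional complex $E\simeq S^n$, $n\ge1$. Indeed $V$ acts trivially on $H^n(E;\mathbb F_2)=\mathbb F_2$, so the Serre spectral sequence of $E\to E_{hV}\to BV$ has two rows. As $E_{hV}\simeq E/V$ is finite dimensional, $d_{n+1}:H^i(V;\mathbb F_2)\to H^{i+n+1}(V;\mathbb F_2)$ is an isomorphism for large $i$. But $\dim H^i(V;\mathbb F_2)=i+1$, a contradiction.

## Sphere bundles over the tetrahedral 2-sphere

Let $G\subset SO(3)$ act on $S^2$ as the rotation group of the tetrahedron. Since products of linear actions are never free, we take sphere bundles over this $S^2$. Let $L=TS^2$. Rotations preserve orientation, so $L$ is a complex $G$-line bundle, with $c_1(L)=2$.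

**Which line bundles are usable.** The purpose here is to find all $E=L^{\otimes a}\otimes\chi^b$ for which every $1\ne h\in G$ fixing $p\in S^2$ acts on $E_p$ without nonzero fixed vectors. An involution $h$ acts on $L_p$ by $-1$, and $\chi(h)=1$, so it acts on $E_p$ by $(-1)^a$: we need $a$ odd. If $h$ has order 3, it acts on $L_p$ by a primitive cube root of unity $\lambda$, and by $\lambda^{-1}$ at the antipodal fixed point, since there the same rotation is seen with the opposite sense. As $\chi(h)\neq1$ is $\lambda$ or $\lambda^{-1}$, it acts on $E$ at the two fixed points by $\lambda^{\pm(a+b)}$ and $\lambda^{\pm(a-b)}$ in some order. So we need $b\not\equiv\pm a$ mod 3. There are two kinds of usable bundles: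

- $3\nmid a$, $a$ odd, $b\equiv0$;
- $3\mid a$, $a$ odd, $b\not\equiv0$.

**The first attempt, and where it stops.** The simplest thing is to vary the powers of $L$: take sums of $k$ bundles $L^{\otimes a}$ with $a$ odd and prime to 3. Let $p_\pm\in S^2$ be the fixed points of $g$, labelled so that $g$ acts on $L_{p_\pm}$ by $\zeta^{\pm1}$. The Euler class $e(L^{\otimes a})\in H^2_C(S^2;\mathbb F_3)$ restricts to $(ac,-ac)=\pm(c,-c)$ at $(p_+,p_-)$. A sum of $k$ of them has Euler class restricting to $\pm(c^k,(-1)^kc^k)$. So the line that the Euler class spans at the fixed points is the same for all choices of exponents, and what (1) sees at the fixed points cannot separate them. The attempt stops at the relative sign $(-1)^k$, which no choice of exponents changes.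

**The way past.** The second kind of line bundle changes that sign. On $L^{\otimes3}\otimes\chi$ the element $g$ acts at $p_\pm$ by $\zeta^{\pm3}\zeta=\zeta$, so its Euler class restricts to $(c,c)$ instead of $\pm(c,-c)$. Replacing one summand is enough.

### Proof of Theorem A

Let $n=2k-1$ with $k\ge2$, and put
$$\xi_1=L^{\oplus k},\qquad \xi_2=L^{\oplus(k-1)}\oplus(L^{\otimes3}\otimes\chi),\qquad X_i=S(\xi_i),$$
with respect to invariant Hermitian metrics.

**Step 1: the underlying manifold.** We check that $X_i\cong S^2\times S^{2k-1}$. Oriented real bundles of rank $2k\ge4$ over $S^2$ are classified by $\pi_1(SO(2k))=\mathbb Z/2$, that is, by $w_2$, and $w_2=c_1$ mod 2. Here $c_1(\xi_1)=2k$ and $c_1(\xi_2)=2(k-1)+6=2k+4$ are even. Both bundles are trivial as real bundles.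

**Step 2: freeness.** We check that $G$ acts freely on $X_i$. All summands are usable, having $(a,b)=(1,0)$ or $(3,1)$. So if $1\neq h\in G$ fixes $p\in S^2$, it fixes no nonzero vector of $(\xi_i)_p$; and if $h$ moves $p$, it moves the whole fibre. By (F5), $X_i$ is a finite free $G$-CW complex.

**Step 3: local Euler classes.** We compute what distinguishes the two bundles. Restricting to $(p_+,p_-)$,
$$e(\xi_1)\mapsto(c^k,(-1)^kc^k),\qquad e(\xi_2)\mapsto(c^k,(-1)^{k-1}c^k).$$
So one of the two bundles, call it $\xi_+$, restricts to $(c^k,c^k)$, and the other, $\xi_-$, restricts to $(c^k,-c^k)$. Write $X_\pm=S(\xi_\pm)$.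

**Step 4: the class $c^k$ in $H^{2k}_C(X_\pm;\mathbb F_3)$.** We show that $c^k$ vanishes for $X_+$ and not for $X_-$. Here $H^0_C(S^2;\mathbb F_3)=\mathbb F_3$, so by (1) the kernel of $H^{2k}_C(S^2)\to H^{2k}_C(X_\pm)$ is $\mathbb F_3\cdot e(\xi_\pm)$.

For $X_-$: the class $c^k\in H_C^{2k}(S^2)$ restricts to $(c^k,c^k)$, which is not a multiple of $(c^k,-c^k)$. So $c^k\notin\mathbb F_3e(\xi_-)$, and $c^k\ne0$ in $H_C^{2k}(X_-)$.

For $X_+$: let $F=\{p_+,p_-\}$. The pair $(S^2,F)$ is a relative $C$-CW complex whose cells outside $F$ are free of dimension $q\le2$. Since $H_C^j(C\times(D^q,S^{q-1}))=H^j(D^q,S^{q-1})$ is $0$ for $j\neq q$, induction over the cells gives $H^j_C(S^2,F)=0$ for $j>2$. As $2k\ge4$, the restriction $H_C^{2k}(S^2)\to H_C^{2k}(F)$ is injective. Both $c^k$ and $e(\xi_+)$ restrict to $(c^k,c^k)$, so $c^k=e(\xi_+)$, and $c^k=0$ in $H^{2k}_C(X_+)$.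

**Step 5: conclusion.** A $C$-homotopy equivalence induces an isomorphism of $H^*_C(-;\mathbb F_3)$ over $H^*(BC;\mathbb F_3)$, so $X_1,X_2$ are not $C$-homotopy equivalent, hence not $A_4$-homotopy equivalent. For the orbit manifolds: $X_i/C\to X_i/G$ is a 4-sheeted covering, so by (F2) $H^*(X_i/G;\mathbb F_3)\to H^*_C(X_i;\mathbb F_3)$ is injective, and it sends $c^k$ to $c^k$. Thus $c^k$ vanishes in $H^*(X_+/G;\mathbb F_3)$ and not in $H^*(X_-/G;\mathbb F_3)$. As $X_i$ is simply connected, (F4) shows $X_1/G\not\simeq X_2/G$. $\blacksquare$

For $(2,3)$ the two manifolds are the unit sphere bundles of $TS^2\oplus TS^2$ and $TS^2\oplus((TS^2)^{\otimes3}\otimes\chi)$.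

## A plan for general pairs: exchange the 3-primary part

For a general realizable pair there is no bundle to modify. We only know that some $X$ exists. The proof of Theorem A used only cohomology with $\mathbb F_3$-coefficients, and that is governed by the $C$-action. So the plan is this. Find two free $C$-complexes $Y_0,Y_1\simeq S^m\times S^n$ with visibly different mod 3 cohomology of the orbit space (easy, since $C$ alone has much room). Then build from $X$ and $Y_i$ a free $G$-complex that looks like $X$ away from 3 and like $Y_i$ at 3. The result must be made finite, and this needs a computation in algebraic $K$-theory.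

By symmetry and Oliver's theorem we may assume $m<n$. If $X\simeq S^m\times S^n$ carries an action of $G$ (or $C$), that action is trivial on $H_*(X;\mathbb Z)$: each group is $\mathbb Z$ or $0$, because $0<m<n<m+n$, and neither $G$ nor $C$ has a subgroup of index 2.

## Free $\mathbb Z/3$-complexes with different mod 3 cohomology

**Lemma 1.** Let $2\le m<n$, not both even, and $(m,n)\ne(3,\text{even})$. There are finite free $C$-CW complexes $Y_0,Y_1\simeq S^m\times S^n$ such that either

(a) for some $r$, $c^r=0$ in $H^{2r}(Y_i/C;\mathbb F_3)$ for exactly one of $i=0,1$; or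

(b) $P^1:H^n(Y_i/C;\mathbb F_3)\to H^{n+4}(Y_i/C;\mathbb F_3)$ is zero for exactly one of $i=0,1$.

*Proof.* All the complexes below are closed manifolds with smooth free $C$-action, so (F5) applies.

**Case 1: $m,n$ odd.** This is the test from the opening. Let $Y_0=S(\frac{m+1}2\chi)\times S^n$ and $Y_1=S^m\times S(\frac{n+1}2\chi)$, with trivial action on the factors $S^n$ and $S^m$, and let $r=\frac{m+1}2$. Since $Y_0/C$ maps to $L^m$ over $BC$, we have $c^r=0$ there. Since $n\ge m+2$, we have $r\le\frac{n-1}2=\frac{n+1}2-1$, so $c^r\ne0$ in $Y_1/C=S^m\times L^n$. This is (a).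

**Case 2: $m$ even, $n=2k-1$ odd.** Again we want a bundle over a sphere with two fixed points and Euler class $(c^k,-c^k)$; the sign now comes from a reflection. Let $Y_0=S^m\times S(k\chi)$ with trivial action on $S^m$. Then $Y_0/C$ maps to $L^{2k-1}$ over $BC$, so $c^k=0$ in $H^{2k}(Y_0/C)$.

As $m\le2k-2$, $U:=\frac m2\chi$ is a subrepresentation of $k\chi$. Let $s:S(U)\to S(k\chi)$ be the inclusion, and let $r_v$ be the real reflection in the hyperplane orthogonal to the unit vector $v$. From $r_{gv}=g\,r_v\,g^{-1}$ we see that $\varphi(x,w)=(x,r_{s(x)}w)$ is an equivariant automorphism of $S(U)\times k\chi$: indeed $\varphi(gx,gw)=(gx,\,g\,r_{s(x)}w)$. So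
$$\xi=(D(U)\times k\chi)\cup_\varphi(D(U)\times k\chi)$$
is a real $C$-vector bundle over $S^m=D(U)\cup D(U)$. Let $Y_1=S(\xi)$. It is obtained from two copies of $D(U)\times S(k\chi)$, on which $C$ acts smoothly and freely (because it does so on $S(k\chi)$), by gluing along an equivariant diffeomorphism of their boundaries. With equivariant collars it becomes a closed manifold with smooth free action. Non-equivariantly, $s:S^{m-1}\to S^{2k-1}$ is null-homotopic, so the clutching function $x\mapsto r_{s(x)}$ is homotopic to a constant and $\xi$ is trivial. Thus $Y_1\cong S^m\times S^n$.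

The bundle $\xi$ is orientable, since $S^m$ is simply connected, and $C$ preserves orientations. Choose the orientation that agrees with the complex orientation of $k\chi$ over the first disk. Since $\det r_v=-1$, it disagrees with the complex orientation over the second disk. So at the two centers $e(\xi)\in H_C^{2k}(S^m;\mathbb F_3)$ restricts to $(c^k,-c^k)$, while $c^k$ restricts to $(c^k,c^k)$. Hence $c^k\notin\mathbb F_3e(\xi)$, and by (1) $c^k\neq0$ in $H^{2k}_C(Y_1;\mathbb F_3)=H^{2k}(Y_1/C;\mathbb F_3)$. This is (a) with $r=k$.

**Case 3: $m$ odd, $n$ even.** By hypothesis $m\ge5$. For $j=0,1$ let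
$$Y_j=S\big(\tfrac{m+1}2\chi\big)\times S(j\chi\oplus\mathbb R^{n+1-2j})$$
with diagonal action, free because of the first factor. Then $Y_j/C$ is the sphere bundle $S(\zeta_j\oplus\mathbb R)$ over $L^m$, where $\zeta_j$ is the oriented rank $n$ bundle associated with $j\chi\oplus\mathbb R^{n-2j}$. Collapsing the section at infinity gives a map $S(\zeta_j\oplus\mathbb R)\to\mathrm{Th}(\zeta_j)$. Let $\sigma\in H^n(Y_j/C;\mathbb F_3)$ be the pullback of the Thom class $u_j$. It restricts to a generator on the fibre $S^n$, so by Leray–Hirsch $H^*(Y_j/C;\mathbb F_3)$ is free over $H^*(L^m;\mathbb F_3)$ on $1,\sigma$. Powers of $c$ cannot separate these two complexes: by freeness $c^r=0$ exactly when $r\ge\frac{m+1}2$, for both $j$. So we use $P^1$.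

As $n>m$, $H^n(Y_j/C;\mathbb F_3)=\mathbb F_3\sigma$. Let $u$ be the Thom class of the line bundle associated with $\chi$. It has degree 2, so $P^1u=u^3$, and $u^2=cu$, so $P^1u=c^2u$. Now $u_1$ is the $(n-2)$-fold suspension of $u$, and $u_0$ is the $n$-fold suspension of $1$. As $P^1$ commutes with suspension, $P^1u_j=j\,c^2u_j$, so
$$P^1\sigma=j\,c^2\sigma.$$
As $m\ge5$, we have $2\le\frac{m+1}2-1$, so $c^2\neq0$ in $H^4(L^m;\mathbb F_3)$ and $c^2\sigma\ne0$. So $P^1$ vanishes on $H^n$ for $j=0$ and not for $j=1$. This is (b). $\square$

For $m=3$ and $n$ even, the last argument stops: $c^2=0$ in $H^4(L^3;\mathbb F_3)$, so $P^1\sigma=0$ for both $j$. Fortunately these pairs do not occur for $A_4$, as we now show.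

## Which pairs can be realizable: Steenrod squares on $H^*(BV;\mathbb F_2)$

**Lemma 2.** Let $m<n$ with $(m,n)$ realizable. Then $m\ge2$; $m,n$ are not both even; and if $m=3$ then $n$ is odd.

Together with Theorem A and Oliver's theorem this gives: $(2,n)$ is realizable if and only if $n\ge3$ is odd. (For $n=1$ apply the lemma to $(1,2)$.)

*Proof.* Let $X\simeq S^m\times S^n$ be a finite free $G$-CW complex.

**Step 1: not both even.** Otherwise the Euler characteristic of $X$ is $4$, but it is $12$ times that of $X/G$.

**Step 2: $m\neq1$.** We show that $m=1$ would make $V$ act freely on a homotopy sphere. Let $m=1$, $n\ge2$. Then $\Gamma=\pi_1(X/G)$ is an extension of $G$ by $\pi_1(X)=\mathbb Z$. It is central, since $G$ has no index-2 subgroup. Its class lies in $H^2(G;\mathbb Z)=\operatorname{Hom}(G,\mathbb Q/\mathbb Z)$. Every homomorphism $G\to\mathbb Q/\mathbb Z$ is trivial on $V=[G,G]$, so the class restricts to $0$ in $H^2(V;\mathbb Z)=\operatorname{Hom}(V,\mathbb Q/\mathbb Z)$. So the extension splits over $V$, and $V\subset\Gamma$ acts freely on the universal cover of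 $X$, a finite-dimensional complex $\simeq S^n$. This contradicts (F6).

For the rest let $m=3$ and $n\ge4$ even. We derive a contradiction.

**Step 3: set-up.** We record what the Serre spectral sequence must achieve. Let $S=H^*(BV;\mathbb F_2)=\mathbb F_2[x,y]$ and $J=\ker(S\to H_V^*(X;\mathbb F_2))$. As $X_{hV}\simeq X/V$ is finite dimensional, $S/J$ is finite dimensional. Therefore *$J$ is not principal*: we have $1\notin J$, $S$ is infinite dimensional, and for $f$ homogeneous of degree $d\ge1$, $f\neq0$, the space $(S/f)^i$ has dimension $d$ for all $i\ge d-1$.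

The spectral sequence of $X\to X_{hV}\to BV$ has $E_2=S\otimes H^*(X;\mathbb F_2)$, with rows $0,3,n,n+3$ generated over $S$ by $1,\sigma_3,\sigma_n,\sigma_3\sigma_n$. Here $\sigma_3^2=0$, since $\sigma_3$ comes from $S^3$. Differentials are $S$-linear derivations. The only possible ones are

- row $3\to$ row $0$: $d_4$;
- row $n\to$ row $3$: $d_{n-2}$; row $n\to$ row $0$: $d_{n+1}$;
- row $n+3\to$ row $n$: $d_4$; $\to$ row $3$: $d_{n+1}$; $\to$ row $0$: $d_{n+4}$.

$J$ consists of what is hit in row $0$. Put $k=d_4\sigma_3\in E_4^{4,0}=S^4$.

**Step 4: $k\ne0$.** We show that otherwise $J$ is principal. Suppose $k=0$. Then $\sigma_3$ is a permanent cycle and $d_4=0$ on row 3, so $E_{n-2}^{*,3}=S\sigma_3$. Write $d_{n-2}\sigma_n=t\sigma_3$ with $t\in S^{n-2}$.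

(i) *Let $t=0$.* Row 0 is still $S$ on $E_{n+1}$; let $d_{n+1}\sigma_n=f\in S$. For $r\le n$ we have $d_r\sigma_3=0$ and $d_r\sigma_n=0$, so $d_r(\sigma_3\sigma_n)=0$. Then $d_{n+1}(\sigma_3\sigma_n)=f\sigma_3$ in $E_{n+1}^{*,3}=S\sigma_3$. If $f\neq0$, then $d_{n+1}$ is injective on row $n+3$, which dies, and $J=(f)$. If $f=0$, then $\sigma_n$ and $\sigma_3$ are permanent cycles, hence so is $\sigma_3\sigma_n$, and $J=0$. Both contradict Step 3.

(ii) *Let $t\ne0$.* For $r\le n-2$ we have $d_r(\sigma_3\sigma_n)=\sigma_3\,d_r\sigma_n\in\{0,t\sigma_3^2\}=\{0\}$. So nothing has hit row $n$ through page $E_{n-2}$. As $d_{n-2}:S\sigma_n\to S\sigma_3$ is multiplication by $t\ne0$, hence injective, row $n$ is $0$ from $E_{n-1}$ on. Row 3 becomes $(S/t)\sigma_3$. For $n-2<r\le n$ the only possible target of row $n+3$ is row $n$, which is $0$. So $E_{n+1}^{*,n+3}=S\sigma_3\sigma_n$. Write $d_{n+1}(\sigma_3\sigma_n)=\bar s\,\sigma_3$ with $s\in S$ homogeneous. The kernel on this row is $I\sigma_3\sigma_n$ with $I=\{h:hs\in(t)\}$. Since $S$ is a UFD, $I$ is principal, generated by $t/\gcd(s,t)$.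 Rows $3$ and $n$ hit nothing in row $0$, so $E_{n+4}^{*,0}=S$ and $J=d_{n+4}(I\sigma_3\sigma_n)$. By $S$-linearity $J$ is principal, a contradiction.

**Step 5: $k=u^2$ with $u=x^2+xy+y^2$.** We use the $G$-action. With $EG$ as model for $EV$, the group $G/V\cong C_3$ acts on $X_{hV}=EG\times_VX$ over $BV=EG/V$, so it acts on the spectral sequence. It fixes $\sigma_3$ and $\sigma_n$, as $H^3(X;\mathbb F_2)=H^n(X;\mathbb F_2)=\mathbb F_2$. Hence $k$ is $C_3$-invariant. On $S^1=\operatorname{Hom}(V,\mathbb F_2)$ a generator acts by $x\mapsto y\mapsto x+y$. Over $\mathbb F_4=\mathbb F_2(\omega)$ the vectors $a=\omega^2x+y$ and $b=\omega x+y$ are eigenvectors for $\omega$ and $\omega^2$: for instance $a\mapsto\omega^2y+x+y=x+\omega y=\omega a$. Moreover $ab=x^2+(\omega+\omega^2)xy+y^2=u$. The monomial $a^ib^j$ has eigenvalue $\omega^{i+2j}=\omega^{i-j}$. In degree 4 the difference $i-j$ runs over $4,2,0,-2,-4$, so the invariants are spanned by $a^2b^2=u^2$. As $0\ne k\in\mathbb F_2[x,y]$, $k=u^2$. In degree 5 the invariants are spanned by $a^4b$ and $ab^4$, which are divisible by $u$. So every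 invariant in $S^5$ is divisible by $u$; divisibility over $\mathbb F_4$ descends to $\mathbb F_2$, because the quotient is unique and so fixed by the Frobenius on coefficients.

**Step 6: $J_6\subset(u)$.** We bound $J$ in degree 6. If $n\ge6$, rows $n$ and $n+3$ hit row $0$ only in degrees $\ge n+1\ge7$, so $J_6$ is the image of $d_4$ from row 3, and $J_6=u^2S^2$.

Let $n=4$, and write $d_2\sigma_4=t\sigma_3$ with $t\in S^2$. Then $t\sigma_3=0$ in $E_4$, so $tu^2=d_4(t\sigma_3)=0$ in $E_4^{6,0}=S^6$. Hence $t=0$. So $\sigma_4$ survives to $E_5$, and $d_5\sigma_4\in E_5^{5,0}=S^5/u^2S^1$ is $C_3$-invariant. Since $|C_3|$ is odd, it lifts to an invariant $f\in S^5$ (average a lift), and $f\in(u)$ by Step 5. Row $7$ hits row 0 only in degrees $\ge8$. So $J_6=u^2S^2+fS^1\subset(u)$.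

**Step 7: contradiction by $Sq^2$.** $J$ is the kernel of a map induced by a map of spaces, so it is closed under Steenrod operations, and $u^2=k\in J$. By the Cartan formula
$$Sq^2(u^2)=2u\,Sq^2u+(Sq^1u)^2=(Sq^1u)^2=(x^2y+xy^2)^2=(xy(x+y))^2 .$$
So $(xy(x+y))^2\in J_6\subset(u)$. But $u$ is irreducible over $\mathbb F_2$, of degree 2, and does not divide a product of linear forms. $\square$

## The projective class group of $\mathbb Z[A_4]$

Let $\Lambda=\mathbb Z[A_4]$ and $\widetilde K_0(\Lambda)=K_0(\Lambda)/\langle[\Lambda]\rangle$. In the gluing construction an element of this group will be the obstruction to finiteness, so we show that the group is zero.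

**Recollection.** By Swan, finitely generated projective $\Lambda$-modules are locally free, so $\widetilde K_0(\Lambda)$ is the locally free class group $\mathrm{Cl}(\Lambda)$. Let $\mathcal C$ be the centre of $\mathbb Q\Lambda$, a product of number fields, with ring of integers $\mathcal O_{\mathcal C}$ and idele group $J(\mathcal C)$. The reduced norm $\mathrm{nr}$ goes from units of $\mathbb Q_p\Lambda$ to $\mathcal C_p^*$; on a factor $M_d(F)$ it is the determinant. Put $U(\Lambda)=(\mathbb R\Lambda)^*\times\prod_p\Lambda_p^*$. If no real place is ramified in $\mathbb Q\Lambda$, Fröhlich's formula (Curtis–Reiner, *Methods of Representation Theory II*, Chapter 6; Fröhlich, J. reine angew. Math. 274/275 (1975)) says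
$$\mathrm{Cl}(\Lambda)\cong J(\mathcal C)/\mathcal C^*\,\mathrm{nr}(U(\Lambda)).\tag{2}$$

*Example: $\mathbb Z[C]$.* Here $\mathbb Q[C]=\mathbb Q\times K$ with $K=\mathbb Q(\zeta)$, and $\mathrm{nr}$ is the identity. As $\mathbb Z$ and $\mathcal O_K$ have class number one and $\mathrm{nr}$ is onto at infinity, only unit ideles at finite primes matter, modulo global units. For $p\ne3$, $\mathbb Z_p[C]$ is the maximal order, so nothing remains. For $p=3$, $\mathbb Z_3[C]=\mathbb Z_3[x]/(x-1)(x^2+x+1)=\mathbb Z_3\times_{\mathbb F_3}\mathbb Z_3[\zeta]$, since $\mathbb Z_3[x]/(x-1,x^2+x+1)=\mathbb F_3$. Its units are the pairs of units $(a,b)$ with equal residue, so the quotient is $\mathbb F_3^*$, generated by $(1,-1)_3$. The global unit $(1,-1)$ kills it. So $\mathrm{Cl}(\mathbb Z[C])=0$.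

**Lemma 3.** $\widetilde K_0(\mathbb Z[A_4])=0$.

*Proof.*

**Step 1: reduction to local units.** We make (2) explicit. The quotient $\mathbb Q[G/V]=\mathbb Q\times K$ has dimension 3, and the rotation representation $G\to GL_3(\mathbb Q)$ (even sign changes and cyclic permutations of coordinates) is absolutely irreducible, giving a factor $M_3(\mathbb Q)$. As $3+9=12$,
$$\mathbb Q\Lambda=\mathbb Q\times K\times M_3(\mathbb Q),\qquad\mathcal C=\mathbb Q\times K\times\mathbb Q .$$
No real place is ramified. At infinity $\mathrm{nr}$ is onto, and all components of $\mathcal C$ have class number one, so every finite idele is a product of an element of $\mathcal C^*$ and a unit idele. Hence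
$$\mathrm{Cl}(\Lambda)\cong\prod_p\mathcal O_{\mathcal C,p}^*\Big/\Big(\mathcal O_{\mathcal C}^*\cdot\prod_p\mathrm{nr}(\Lambda_p^*)\Big),\qquad\mathcal O_{\mathcal C}^*=\{\pm1\}\times\mu_6\times\{\pm1\}\ \text{(diagonally)}.$$

**Step 2: $p\ne2,3$.** Here nothing remains: $\Lambda_p$ is a maximal order, so $\mathrm{nr}(\Lambda_p^*)=\mathcal O_{\mathcal C,p}^*$.

**Step 3: $p=3$.** We show that the quotient is generated by $\tau_3=(1,-1,1)_3$, and that $(1,1,-1)_3$ is trivial in it. Let $\Sigma_V=\sum_{v\in V}v$. The central idempotent $e=\frac14\Sigma_V$ gives $\Lambda_3=\mathbb Z_3[C]\times\Gamma_3$ with $\Gamma_3=(1-e)\Lambda_3$. Since $4$ is invertible, $\mathbb Z_3[V]$ is a product of copies of $\mathbb Z_3$ indexed by the characters of $V$. Let $e_0,e_1,e_2$ be the idempotents of the nontrivial characters, numbered mod 3 so that $ge_ig^{-1}=e_{i+1}$. Then $\Gamma_3$ has basis $E_{ij}=e_ig^{i-j}$, and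
$$E_{ij}E_{kl}=e_i\,e_{k+i-j}\,g^{i-j+k-l},$$
which is $E_{il}$ if $j=k$ and $0$ otherwise. So $\Gamma_3\cong M_3(\mathbb Z_3)$, and $\mathrm{nr}$ maps its units onto $\mathbb Z_3^*$. By the example, $\mathcal O_{\mathcal C,3}^*/\mathrm{nr}(\Lambda_3^*)\cong\mathbb F_3^*$, generated by $\tau_3$, and $(1,1,-1)_3\in\mathrm{nr}(\Lambda_3^*)$.

**Step 4: $p=2$.** We show that the quotient is generated by $\tau_2=(1,1,-1)_2$. As $3$ is invertible, $\mathbb Z_2[C]=\mathbb Z_2\times\mathcal O_{K,2}$, and $\mathbb Z_2[C]\subset\Lambda_2$. A unit $(a,b)$ of $\mathbb Z_2[C]$ has reduced norm $(a,b,*)$ with some $*\in\mathbb Z_2^*$. So modulo $\mathrm{nr}(\Lambda_2^*)$ every element becomes $(1,1,d')$. Let $w=4-\Sigma_V$. It is central, and $w^2=16-8\Sigma_V+4\Sigma_V=4w$. For $\lambda\in\mathbb Z_2$ the element $1+\lambda w$ is a unit with inverse $1-\frac\lambda{1+4\lambda}w$. Now $\Sigma_V$ acts as $4$ on the first two components and as $0$ on the third, where $V$ acts by its three nontrivial characters. So $\mathrm{nr}(1+\lambda w)=(1,1,(1+4\lambda)^3)$. Cubing is bijective on the pro-2 group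 $1+4\mathbb Z_2$, so all $(1,1,d)$ with $d\in1+4\mathbb Z_2$ are reduced norms. As $\mathbb Z_2^*=\{\pm1\}\times(1+4\mathbb Z_2)$, the claim follows.

**Step 5: global units.** We kill the two generators. The global unit $(1,1,-1)$ is trivial at $p\neq2$ by Steps 2 and 3, and it is $\tau_2$ at $2$. So $\tau_2=1$ in $\mathrm{Cl}(\Lambda)$. The global unit $(1,-1,1)$ is $\tau_3$ at $3$, a power of $\tau_2$ at $2$, and trivial elsewhere. So $\tau_3=1$. $\square$

## Gluing along the rationalization

**Recollection: localization.** For $R=\mathbb Z[1/3]$ or $\mathbb Z_{(3)}$ (or $\mathbb Q$) and a simply connected space $X$, the Bousfield–Kan localization $X\to X_R$ is functorial, $X_R$ is simply connected, $\pi_i(X_R)=\pi_i(X)\otimes R$, and the map is an isomorphism on $H_*(-;R)$. Conversely, a map between simply connected spaces which on each $\pi_i$ is the localization $\pi_i\to\pi_i\otimes R$ is an isomorphism on $H_*(-;R)$, hence on $H^*(-;M)$ for every $R$-module $M$. By functoriality a group acting on $X$ acts on $X_R$. (The construction lives on simplicial sets; we silently replace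 $X$ by the realization of its singular set, which changes no homotopy orbit space.)

The sequence $0\to\mathbb Z\to\mathbb Z[1/3]\oplus\mathbb Z_{(3)}\to\mathbb Q\to0$, with last map $(a,b)\mapsto a-b$, is exact: a rational number that is a 3-adic integer and has only powers of 3 in the denominator is an integer, and partial fractions give surjectivity. As $\operatorname{Tor}(\mathbb Q,A)=0$, it stays exact after tensoring with an abelian group $A$:
$$0\to A\to A[\tfrac13]\oplus A_{(3)}\to A\otimes\mathbb Q\to0.\tag{3}$$
Example: for $A=\mathbb Z/12$ this reads $\mathbb Z/12\cong\mathbb Z/4\oplus\mathbb Z/3$. So a group is glued from its part away from 3 and its part at 3 over its rationalization. We do the same with spaces over $BG$.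

**Recollection: Wall's theorem** (*Finiteness conditions for CW-complexes* I, II). Let $W$ be a connected CW complex with finitely presented fundamental group $\pi$, such that the cellular chains of its universal cover are chain equivalent over $\mathbb Z\pi$ to a finite complex $Q_*$ of finitely generated projectives. Then $W$ is finitely dominated, and it is homotopy equivalent to a finite complex if and only if $\sum(-1)^i[Q_i]=0$ in $\widetilde K_0(\mathbb Z\pi)$.

**Proposition 4.** Let $2\le m<n$, let $X$ be a finite free $G$-CW complex $\simeq S^m\times S^n$, and $Y$ a finite free $C$-CW complex $\simeq S^m\times S^n$. There is a finite free $G$-CW complex $Z\simeq S^m\times S^n$ with $H^*(Z/G;\mathbb F_3)\cong H^*(Y/C;\mathbb F_3)$ as algebras over the Steenrod algebra and over $H^*(BG;\mathbb F_3)\cong H^*(BC;\mathbb F_3)$.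

*Proof.* Let $G$ act on $Y$ through $G\to G/V\cong C$. This action is not free, but restricted to $C\subset G$ it is the given free one. Put $S=S^m\times S^n$ and $A_i=\pi_i(S)$. Fix homotopy equivalences $f:X\to S$ and $h:Y\to S$, and let $\iota:S\to R$ be the rationalization. Let $X\to X'$ be the localization with respect to $\mathbb Z[1/3]$, and $Y\to Y'$ the one with respect to $\mathbb Z_{(3)}$. Both are $G$-maps.

**Step 1: maps to $R$ defined on homotopy orbits.** We need a common target over which to glue. $G$ acts trivially on $H_*(X';\mathbb Q)=H_*(X;\mathbb Q)$, and $H_p(G;\mathbb Q)=0$ for $p>0$, so the Serre spectral sequence shows that $X\to X'\to X'_{hG}$ are rational homology isomorphisms. Likewise for $Y\to Y'\to Y'_{hG}$. We extend $\iota f:X\to R$ over $X'_{hG}$: with $X\to X'_{hG}$ replaced by an inclusion, the obstructions lie in $H^{i+1}(X'_{hG},X;\pi_iR)$. The coefficients are untwisted, as $R$ is simply connected, and rational vector spaces, and $H_*(X'_{hG},X;\mathbb Q)=0$, so these groups vanish. We get a map $X'_{hG}\to R$ extending $\iota f$ up to homotopy,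 and in the same way a map $Y'_{hG}\to R$ extending $\iota h$.

**Step 2: the space $W$ and its fibre over $BG$.** Let $W$ be a CW approximation of the homotopy pullback of
$$X'_{hG}\to BG\times R\leftarrow Y'_{hG}.$$
We show that $W\to BG$ has homotopy fibre $\simeq S$. Homotopy pullbacks commute with homotopy fibres over $BG$, so this fibre is $T=X'\times^h_RY'$. The map $\pi_iX'\to\pi_iR$ restricts, via $f$, to the canonical map $A_i\to A_i\otimes\mathbb Q$ on $\pi_iX\cong A_i$. Hence it is the canonical map $A_i[\frac13]\to A_i\otimes\mathbb Q$. Likewise $\pi_iY'\to\pi_iR$ is $A_i\otimes\mathbb Z_{(3)}\to A_i\otimes\mathbb Q$. In the Mayer–Vietoris sequence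
$$\pi_{i+1}X'\oplus\pi_{i+1}Y'\to\pi_{i+1}R\to\pi_iT\to\pi_iX'\oplus\pi_iY'\to\pi_iR$$
the outer maps are onto by (3). So $T$ is connected (as $\pi_1R=0$), $\pi_1T=0$, and $\pi_iT=\ker(A_i[\frac13]\oplus A_i\otimes\mathbb Z_{(3)}\to A_i\otimes\mathbb Q)$. The maps $S\simeq X\to X'$ and $S\simeq Y\to Y'$ become homotopic to $\iota$ in $R$. A homotopy between the composites gives a map $S\to T$, which on $\pi_i$ is $a\mapsto(a,a)$, an isomorphism onto that kernel by (3). So $T\simeq S$.

As $T$ is connected and simply connected, $\pi_1(W)=G$, and the universal cover $Z$ of $W$ is a free $G$-CW complex $\simeq S$ with $Z/G=W$.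

**Step 3: cohomology of $W$.** We compare $W$ with $X/G$ away from 3 and with $Y$ at 3. On homotopy groups $T\to X'$ and $T\to Y'$ are the localizations $A_i\to A_i[\frac13]$ and $A_i\to A_i\otimes\mathbb Z_{(3)}$. In the diagram $W\to X'_{hG}\leftarrow X_{hG}\simeq X/G$ of spaces over $BG$, the maps of fibres $T\to X'\leftarrow X$ are isomorphisms on $H^*(-;M)$ for every $\mathbb Z[\frac13]$-module $M$. In $W\to Y'_{hG}\leftarrow Y_{hG}$ the maps $T\to Y'\leftarrow Y$ are isomorphisms on $H^*(-;M)$ for every $\mathbb Z_{(3)}$-module $M$. Comparing Serre spectral sequences over $BG$, with coefficients pulled back from $BG$, we get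
$$\begin{aligned}H^i(W;M)&\cong H^i(X/G;M)&&(M\text{ a }\mathbb Z[\tfrac13]G\text{-module}),\\ H^i(W;M)&\cong H^i(Y_{hG};M)&&(M\text{ a }\mathbb Z_{(3)}G\text{-module}).\end{aligned}\tag{4}$$
These isomorphisms come from maps of spaces over $BG$. So for $M=\mathbb F_3$ the second is one of algebras over the Steenrod algebra and over $H^*(BG;\mathbb F_3)$. Finally $Y_{hG}\to Y_{h(G/V)}\simeq Y/C$ has fibre $BV$, because $V$ acts trivially on $Y$. This fibre is $\mathbb F_3$-acyclic, so the map is an isomorphism on $H^*(-;\mathbb F_3)$; it lies over $BG\to B(G/V)=BC$, and so is compatible with (F4). This proves the cohomology statement for $W=Z/G$.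

**Step 4: $C_*(Z)$ is equivalent to a complex of finitely generated free modules.** We need this to localize coefficients. The groups $H_*(Z;\mathbb Z)$ are finitely generated. We build $P_*\to C_*(Z)$ degree by degree. Suppose $P_{\le j}$ consists of finitely generated free $\mathbb ZG$-modules and the cone of $P_{\le j}\to C_*(Z)$ has no homology in degrees $\le j$. Then $H_{j+1}$ of the cone sits in an exact sequence between $H_{j+1}(Z)$ and $H_j(P_{\le j})\subset P_j$. Both are finitely generated, as $\mathbb ZG$ is noetherian, so finitely many new generators in degree $j+1$ kill it. The result is a nonnegative complex $P_*$ of finitely generated free modules with a quasi-isomorphism to $C_*(Z)$. Both are nonnegative complexes of free modules, so this is a chain equivalence.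

**Step 5: $H^i(W;M)=0$ for all $i>N:=\max(m+n,\dim X,\dim Y)$ and all $\mathbb ZG$-modules $M$.** This is the input for finiteness. As $H^i(Z;M)=0$, transfer for the 12-sheeted covering $Z\to W$ gives $12\,H^i(W;M)=0$. So $H^i(W;M)$ is the sum of its localizations at $2$ and $3$. Since each $P_j$ is finitely generated free, $\operatorname{Hom}_{\mathbb ZG}(P_j,M)\otimes\mathbb Z_{(p)}=\operatorname{Hom}_{\mathbb ZG}(P_j,M_{(p)})$, and $\mathbb Z_{(p)}$ is flat, so $H^i(W;M)\otimes\mathbb Z_{(p)}=H^i(W;M_{(p)})$.

- For $p=2$: $M_{(2)}$ is a $\mathbb Z[\frac13]G$-module, so (4) gives $H^i(W;M_{(2)})\cong H^i(X/G;M_{(2)})=0$.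
- For $p=3$: (4) gives $H^i(W;M_{(3)})\cong H^i(Y_{hG};M_{(3)})$. The covering $Y_{hC}\to Y_{hG}$ has 4 sheets, and 4 is invertible on $M_{(3)}$, so by (F2) this group injects into $H^i(Y_{hC};M_{(3)})=H^i(Y/C;M_{(3)})=0$, as $C$ acts freely on $Y$.

**Step 6: finiteness.** We truncate $P_*$ and apply Wall's theorem. Let $B=\operatorname{im}(\partial:P_{N+1}\to P_N)$. The map $\partial:P_{N+1}\to B$ is a cocycle in $\operatorname{Hom}_{\mathbb ZG}(P_{N+1},B)$. As $H^{N+1}(W;B)=0$, it is a coboundary: there is $\rho:P_N\to B$ with $\rho\circ\partial=\partial$, that is, $\rho|_B=\mathrm{id}$. So $B$ is a direct summand of $P_N$, and $P_N/B$ is finitely generated projective. Since $H_i(P_*)=H_i(Z)=0$ for $i>N$, the projection of $P_*$ onto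
$$0\to P_N/B\to P_{N-1}\to\cdots\to P_0\to0$$
is a quasi-isomorphism, hence a chain equivalence. By Wall, $W$ is finitely dominated, and its obstruction to being homotopy equivalent to a finite complex lies in $\widetilde K_0(\mathbb ZG)$, which is $0$ by Lemma 3. Replace $W$ by a finite complex and $Z$ by its universal cover. $\square$

## Proof of Theorem B

Let $(m,n)$ be realizable. By Oliver's theorem $m\ne n$, and by symmetry we may assume $m<n$. Let $X$ be a finite free $G$-CW complex $\simeq S^m\times S^n$.

**Step 1: construction.** We produce the two complexes. By Lemma 2, $m\ge2$, $m$ and $n$ are not both even, and $(m,n)\ne(3,\text{even})$. So Lemma 1 gives finite free $C$-CW complexes $Y_0,Y_1$ satisfying (a) or (b). Apply Proposition 4 to $(X,Y_0)$ and to $(X,Y_1)$, and call the results $Z_0$ and $Z_1$.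

**Step 2: they differ.** We compare the orbit spaces. By Proposition 4, either (a) for some $r$ the class $c^r$ vanishes in $H^{2r}(Z_i/G;\mathbb F_3)$ for exactly one $i$, or (b) $P^1$ vanishes on $H^n(Z_i/G;\mathbb F_3)$ for exactly one $i$. As $m\ge2$, the $Z_i$ are simply connected. So by (F4) a homotopy equivalence $Z_0/G\simeq Z_1/G$ would induce an isomorphism of mod 3 cohomology that commutes with $P^1$ and sends $c$ to $\pm c$. This contradicts (a) or (b). Hence $Z_0/G\not\simeq Z_1/G$, and by (F4) $Z_0,Z_1$ are not $A_4$-homotopy equivalent, even after twisting by an automorphism of $A_4$. $\blacksquare$
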